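\title{Counting nondegenerate $2\times(k+1)\times k$ hypermatrices with forced zeros}

\begin{abstract}
We prove a product formula, conjectured by Koprowski and Lewis, for the number of nondegenerate $2\times(k+1)\times k$ hypermatrices over $\mathbb{F}_q$ whose zero pattern is prescribed by a plane partition $P$ contained in a staircase $\Delta$. The hypermatrix is built one column at a time, and the number of admissible choices for each column does not depend on the earlier columns. This rests on one fact of linear algebra: if a linear map $U_0\to C$ defined on a subspace $U_0$ of $C$ has no nonzero invariant subspace, and $U\subseteq C$ contains $U_0$ as a hyperplane, then exactly $|U|$ of its extensions to $U$ have a nonzero invariant subspace. The same argument gives a product formula for more general subspace constraints and shows that nondegenerate hypermatrices respecting $P$ exist if and only if $P\subseteq\Delta$.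
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $q$ is a prime power, $\mathbb{F}=\mathbb{F}_q$, $\overline{\mathbb{F}}$ is an algebraic closure of $\mathbb{F}$, and $[n]_q=1+q+\dots+q^{n-1}$ for $n\ge1$.

\subsection*{A model: invertible matrices with forced zeros}
Let $k\ge\nu_1\ge\dots\ge\nu_k\ge0$, and count the invertible $k\times k$ matrices over $\mathbb{F}$ whose $j$-th column ends in at least $\nu_j$ zeros. Choose the columns from left to right. Column $j$ lies in a coordinate subspace of dimension $k-\nu_j$; this subspace contains the earlier columns because $\nu$ is decreasing, and column $j$ must avoid their span. So the count is $\prod_j(q^{k-\nu_j}-q^{j-1})$. If $\nu_j\le k-j$ for all $j$, it equals $q^{\binom k2}(q-1)^k\prod_j[k+1-j-\nu_j]_q$; otherwise some $j$ columns lie in a space of dimension less than $j$ and the count is zero. The argument works because the number of choices for column $j$ does not depend on the earlier columns. This paper proves an analogue for three-dimensional arrays.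

\subsection*{Hypermatrices}
A \emph{hypermatrix} of format $2\times m\times k$ over $\mathbb{F}$ is an array $M=(a_{r,i,j})$ with $1\le r\le2$, $1\le i\le m$, $1\le j\le k$ and entries in $\mathbb{F}$. It has two \emph{slices}, the $m\times k$ matrices $A_r=(a_{r,i,j})_{i,j}$, and it defines the trilinear form
\[
f(x,y,z)=\sum_{r,i,j}a_{r,i,j}\,x_ry_iz_j .
\]
We call $M$ \emph{degenerate} if there are nonzero vectors $x\in\overline{\mathbb{F}}^2$, $y\in\overline{\mathbb{F}}^m$, $z\in\overline{\mathbb{F}}^k$ at which all partial derivatives of $f$ vanish, and \emph{nondegenerate} otherwise. For a square matrix $A$ and the bilinear form $y^TAz$, the same definition asks for nonzero $y,z$ with $Az=0$ and $y^TA=0$, that is, for $\det A=0$; so nondegeneracy plays the part of invertibility. The format $2\times(k+1)\times k$ is a boundary format, and there $M$ is degenerate exactly when its hyperdeterminant in the sense of Gelfand--Kapranov--Zelevinsky is zero. We work only with the definition by partial derivatives.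

A zero pattern now consists of one partition for each slice. A \emph{plane partition} of format $2\times(k+1)\times k$ is a pair $P=\langle\lambda,\mu\rangle$ of sequences $\lambda=(\lambda_1,\dots,\lambda_k)$ and $\mu=(\mu_1,\dots,\mu_k)$ with entries in $\{0,1,\dots,k+1\}$ such that
\[
\lambda_1\ge\dots\ge\lambda_k,\qquad \mu_1\ge\dots\ge\mu_k,\qquad \lambda_j\ge\mu_j\ \text{ for all } j.
\]
We write $P\subseteq Q$ for entrywise inequality. A $2\times(k+1)\times k$ hypermatrix \emph{respects} $P$ if, for every $j$, the last $\lambda_j$ entries of column $j$ of $A_1$ and the last $\mu_j$ entries of column $j$ of $A_2$ are zero. The role of the staircase $\nu_j=k-j$ is taken by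
\[
\Delta=\langle(k,k-1,\dots,1),\,(k-1,k-2,\dots,0)\rangle .
\]
For $k=3$, the hypermatrices respecting $\Delta$ have slices of the shapes
\begin{equation}\label{eq:shape}
A_1=\begin{pmatrix}*&*&*\\0&*&*\\0&0&*\\0&0&0\end{pmatrix},
\qquad
A_2=\begin{pmatrix}*&*&*\\ *&*&*\\0&*&*\\0&0&*\end{pmatrix}.
\end{equation}

Koprowski and Lewis \cite{KL} conjectured that for $P\subseteq\Delta$ the number of nondegenerate hypermatrices over $\mathbb{F}_q$ respecting $P$ is given by formula \eqref{eq:conj} below. We prove this, together with a converse.

\begin{theorem}\label{thm:main}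
Let $k\ge1$ and let $P=\langle\lambda,\mu\rangle$ be any plane partition of format $2\times(k+1)\times k$. The number of nondegenerate $2\times(k+1)\times k$ hypermatrices over $\mathbb{F}_q$ respecting $P$ is
\begin{equation}\label{eq:raw}
\prod_{j=1}^k\bigl(q^{k+1-\lambda_j}-q^{j-1}\bigr)\bigl(q^{k+1-\mu_j}-q^{j}\bigr).
\end{equation}
Such hypermatrices exist if and only if $P\subseteq\Delta$. If $P\subseteq\Delta$, their number is
\begin{equation}\label{eq:conj}
q^{k^2}(q-1)^{2k}\,[k+1-\lambda_1]_q[k-\lambda_2]_q\cdots[2-\lambda_k]_q\cdot[k-\mu_1]_q[k-1-\mu_2]_q\cdots[1-\mu_k]_q .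
\end{equation}
\end{theorem}

Formula \eqref{eq:raw} reads like a column-by-column count. We shall see that nondegeneracy forces the columns of $A_1$ to be independent, and the factors $q^{k+1-\lambda_j}-q^{j-1}$ count such $A_1$ as in the model. The factors $q^{k+1-\mu_j}-q^j$ suggest that column $j$ of $A_2$ has to avoid exactly $q^j$ vectors. This is true, but the forbidden set is in general not a subspace, and its shape depends on the earlier columns: already for $j=2$ it can be a plane or a quadric surface (Section~\ref{sec:hand}). The heart of the proof, Lemma~\ref{lem:key}, is that its size is always $q^j$. To reach it, we turn nondegeneracy into a rank condition (Section~\ref{sec:pencil}) and then into the absence of invariant subspaces for a map defined over $\mathbb{F}$ (Section~\ref{sec:transient}). Theorem~\ref{thm:main} is deduced in Section~\ref{sec:count} from Theorem~\ref{thm:general}, in which the coordinate subspaces are replaced by more general chains of subspaces and $k+1$ by any $m$.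

\section{Degeneracy as a rank condition}\label{sec:pencil}

Regard the slices of a $2\times m\times k$ hypermatrix as linear maps $A_1,A_2\colon\mathbb{F}^k\to W=\mathbb{F}^m$. For an $\mathbb{F}$-vector space $V$ put $\overline V=V\otimes_{\mathbb{F}}\overline{\mathbb{F}}$; a linear map and its extension of scalars are denoted by the same letter. For $x\in\overline{\mathbb{F}}^2$ let $A(x)=x_1A_1+x_2A_2$, so that $f(x,y,z)=y^TA(x)z$.

The definition of degeneracy involves three unknown vectors. When there are more rows than columns, the vector $y$ can be eliminated.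

\begin{lemma}\label{lem:pencil}
Let $m\ge k+1$. Then $M$ is degenerate if and only if $A(x)$ is not injective on $\overline{\mathbb{F}}^k$ for some nonzero $x\in\overline{\mathbb{F}}^2$.
\end{lemma}

\begin{proof}
The derivatives of $f$ in the variables $y_i$, $z_j$ and $x_r$ vanish at $(x,y,z)$ if and only if, respectively,
\[
A(x)z=0,\qquad y^TA(x)=0,\qquad y^TA_1z=y^TA_2z=0 .
\]
So if $M$ is degenerate, then $A(x)z=0$ with $x,z\neq0$.

Conversely, let $A(x)z=0$ with $x,z\ne0$, and choose $x'\in\overline{\mathbb{F}}^2$ independent of $x$. The image of $A(x)$ has dimension at most $k-1$, so the span of this image and $A(x')z$ has dimension at most $k<m$. Hence some $y\ne0$ annihilates this span. Then $y^TA(x)=0$, and the linear function $t\mapsto y^TA(t)z$ on $\overline{\mathbb{F}}^2$ vanishes at $x$ and at $x'$, so it is zero; this says $y^TA_1z=y^TA_2z=0$.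
\end{proof}

The hypothesis $m\ge k+1$ was used only to find $y$, and it is needed: for $m=k=1$ and $f=x_1y_1z_1$ the derivative $\partial f/\partial x_1=y_1z_1$ is nonzero whenever $y,z\neq 0$, so $M$ is nondegenerate, although $A(0,1)=0$.

The rank condition, unlike the original definition, passes to the first few columns. Let $V$ be a finite-dimensional $\mathbb{F}$-vector space. A pair of linear maps $A_1,A_2\colon V\to W$ is \emph{good} if $A(x)$ is injective on $\overline V$ for all nonzero $x\in\overline{\mathbb{F}}^2$. The restriction of a good pair to a subspace of $V$ is good; $(A_1,A_2)$ is good if and only if $(A_2,A_1)$ is; and in a good pair both $A_1=A(1,0)$ and $A_2=A(0,1)$ are injective. A good pair also needs one extra dimension in the target.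

\begin{lemma}\label{lem:room}
If $(A_1,A_2)$ is a good pair on $V\neq0$ and $Z\subseteq W$ is a subspace containing $A_1V$ and $A_2V$, then $\dim Z\ge\dim V+1$.
\end{lemma}

\begin{proof}
Let $n=\dim V$. Since $A_1$ is injective, $\dim Z\ge n$. If $\dim Z=n$, then in bases of $V$ and $Z$ the determinant of $A(x)$ is a homogeneous polynomial of degree $n\ge1$ in $x_1,x_2$. It is either zero or a product of linear forms over $\overline{\mathbb{F}}$, so it vanishes at some $x\neq0$, and the pair is not good.
\end{proof}

Thus $m=k+1$ is the smallest number of rows for which a good pair on $\mathbb{F}^k$ can exist. Let $e_1,\dots,e_k$ and $\varepsilon_1,\dots,\varepsilon_m$ be the standard bases of $\mathbb{F}^k$ and $W$, and put $V_j=\langle e_1,\dots,e_j\rangle$ and $W_i=\langle\varepsilon_1,\dots,\varepsilon_i\rangle$. Two cases of Theorem~\ref{thm:main} can now be seen directly.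

\begin{example}[$k=1$]\label{ex:k1}
Here $M$ is a pair of vectors $v_1,v_2\in\mathbb{F}^2$, and it is nondegenerate if and only if they are independent. For $P=\langle(0),(0)\rangle$ there are $(q^2-1)(q^2-q)=q(q-1)^2[2]_q[1]_q$ such pairs. For $P=\Delta=\langle(1),(0)\rangle$ we have $v_1\in W_1$, and there are $(q-1)(q^2-q)=q(q-1)^2$ pairs. Both agree with \eqref{eq:conj}.
\end{example}

\begin{example}[$P=\Delta$]\label{ex:delta}
Let $M$ respect $\Delta$, as in \eqref{eq:shape}. Let $a_j$ be the $(j,j)$ entry of $A_1$ and $b_j$ the $(j+1,j)$ entry of $A_2$; these are the lowest free entries of the columns. We claim that $M$ is nondegenerate if and only if all $a_j$ and $b_j$ are nonzero. The map $A_1$ is injective if and only if all $a_j\neq0$. For $x_2\ne0$ the last $k$ rows of $A(x)$ form an upper triangular matrix with diagonal entries $x_2b_j$, so $A(x)$ is injective if all $b_j\neq0$. If some $b_j=0$, then $A_1$ and $A_2$ map $V_j$ into $W_j$, and Lemma~\ref{lem:room} shows that the pair is not good. There are $\sum_j\bigl(j+(j+1)\bigr)=k^2+2k$ free entries, of which $2k$ must be nonzero, so the count is $q^{k^2}(q-1)^{2k}$.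 This is \eqref{eq:conj}, in which every bracket equals $[1]_q=1$.
\end{example}

\section{Transient maps}\label{sec:transient}

Goodness is a condition on all $x$ over $\overline{\mathbb{F}}$, while we want to count points over $\mathbb{F}$. To descend to $\mathbb{F}$, use the injective map $A_1$ to identify $V$ with the subspace $A_1V$ of $W$. Then $A_2$ becomes a map from a subspace of $W$ into $W$, a kernel vector of some $A(x)$ becomes an eigenvector, and eigenvectors over $\overline{\mathbb{F}}$ are detected by invariant subspaces over $\mathbb{F}$.

Let $U\subseteq C$ be finite-dimensional $\mathbb{F}$-vector spaces and $\varphi\colon U\to C$ a linear map. A subspace $X\subseteq U$ is \emph{invariant} if $\varphi(X)\subseteq X$, and $\varphi$ is \emph{transient} if $0$ is its only invariant subspace. The name reflects the equivalent condition that every nonzero vector leaves $U$ after finitely many applications of $\varphi$: if the iterates of $u\neq0$ all lie in $U$, their span is invariant, and the iterates of a vector in an invariant subspace stay there. The map on $U=0$ is transient, a restriction of a transient map to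 a subspace of $U$ is transient, and transience does not depend on the choice of the ambient space $C\supseteq U+\varphi(U)$.

\begin{lemma}\label{lem:transient}
A pair $A_1,A_2\colon V\to W$ is good if and only if $A_1$ is injective and the map $\varphi=A_2A_1^{-1}\colon A_1V\to W$ is transient.
\end{lemma}

\begin{proof}
Injectivity of $A_1$ is the condition for $x=(1,0)$. Assume it and put $U=A_1V$. Up to scaling, the remaining $x$ are $(-\alpha,1)$ with $\alpha\in\overline{\mathbb{F}}$, and $(A_2-\alpha A_1)z=0$ is equivalent to $\varphi(u)=\alpha u$ for $u=A_1z$. So the pair is good if and only if $\varphi$ has no eigenvector in $\overline U$, and we must show that an eigenvector exists if and only if $\varphi$ has a nonzero invariant subspace.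

If $X\neq0$ is invariant, then $\varphi|_X$ is an endomorphism of $X$ and has an eigenvector in $\overline X\subseteq\overline U$.

Conversely, let $0\neq u\in\overline U$ and $\varphi(u)=\alpha u$. Let $K$ be a finite extension of $\mathbb{F}$ containing $\alpha$ and the coordinates of $u$ in a basis of $U$. For an $\mathbb{F}$-linear map $\tau\colon K\to\mathbb{F}$, let $\tau_*=\mathrm{id}\otimes\tau\colon W\otimes K\to W$, which applies $\tau$ to each coordinate. It sends $U\otimes K$ into $U$ and satisfies $\varphi\tau_*=\tau_*\varphi$ on $U\otimes K$, because $\varphi$ has its matrix entries in $\mathbb{F}$. The set $X$ of all $\tau_*(u)$ is a subspace of $U$, since $\tau\mapsto\tau_*(u)$ is linear. It is nonzero, since some coordinate $\beta$ of $u$ is nonzero and $\tau(\beta)=1$ for some $\tau$. It is invariant, since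
\[
\varphi(\tau_*(u))=\tau_*(\alpha u)=\tau'_*(u),\qquad\text{where }\tau'(\beta)=\tau(\alpha\beta). \qedhere
\]
\end{proof}

In this language, adding a column $(w,v)=(A_1e_j,A_2e_j)$ to a good pair on $V_{j-1}$ has two steps. The vector $w$ enlarges the domain $U_0=A_1V_{j-1}$ to $U=U_0\oplus\mathbb{F}w$, and the vector $v=\varphi(w)$ extends the transient map $\varphi_0=A_2A_1^{-1}$ from $U_0$ to $U$. Call $v$ \emph{bad} if the extension is not transient. We have to count the bad vectors.

\section{The second column, by hand}\label{sec:hand}

Here is a first guess. Suppose the extension $\varphi$ has an eigenvector defined over $\mathbb{F}$. It is not in $U_0$, as $\varphi_0$ is transient, so after scaling it is $w+u$ with $u\in U_0$. If the eigenvalue is $\alpha$, then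
\begin{equation}\label{eq:param}
v=\alpha(w+u)-\varphi_0(u).
\end{equation}
There are $q\,|U_0|=|U|$ pairs $(\alpha,u)$, which suggests $|U|$ bad vectors; for column $j$ this is $q^j$, as \eqref{eq:raw} requires. For $U_0=0$ the argument is complete: the bad vectors form the line $U=\mathbb{F}w$. In general it has two gaps. Different pairs $(\alpha,u)$ may give the same $v$, and $v$ may be bad although no eigenvalue lies in $\mathbb{F}$. Both phenomena occur for $j=2$.

Let $U_0=\mathbb{F}u_1$ and $\varphi_0(u_1)=z$. Transience of $\varphi_0$ means $z\notin U_0$. Let $U\supset U_0$ be a plane.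

\emph{Case $z\in U$.} Then $U=\langle u_1,z\rangle$ and we may take $w=z$. If $v\in U$, then $U$ is invariant. If $v\notin U$, then $\varphi(au_1+bz)=az+bv$ lies in $U$ only for $b=0$, so an invariant subspace is contained in $U_0$ and hence is zero. The bad vectors form the plane $U$, which has $q^2$ points. For $v=au_1+bz$ the characteristic polynomial of $\varphi$ on $U$ is $t^2-bt-a$, so bad vectors correspond to monic quadratics. Formula \eqref{eq:param} with $u=cu_1$ gives $v=\alpha c\,u_1+(\alpha-c)z$, which corresponds to $(t-\alpha)(t+c)$. So the $\binom q2$ quadratics with two distinct roots in $\mathbb{F}$ are hit twice, the $q$ squares are hit once, and the remaining $q^2-q-\binom q2=\binom q2$ irreducible quadratics are missed. The two errors cancel.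

\emph{Case $z\notin U$.} Now $U$ is not invariant, so a nonzero invariant subspace is a line $\mathbb{F}(w+cu_1)$, and the bad vectors are exactly those of \eqref{eq:param}:
\[
v=\alpha c\,u_1+\alpha w-cz\qquad(\alpha,c\in\mathbb{F}).
\]
Since $u_1,w,z$ are independent, these are $q^2$ distinct vectors, namely the points $\xi u_1+\eta w+\zeta z$ with $\xi=-\eta\zeta$. This set contains $w$ and $-z$ but not $w-z$, so it is not a subspace.

Both cases were decided by looking at $\varphi^{-1}(U)$, the set of vectors of $U$ that are still in $U$ after one step. In the first case $\varphi^{-1}(U)=U$ for all bad $v$. In the second case, $\varphi(au_1+bw)=az+bv$, and for bad $v$ the space $\varphi^{-1}(U)$ is the line $\mathbb{F}(w+cu_1)$. There are $q$ such lines, and on each of them we face the one-column problem again, with $q$ bad values. The general proof sorts the bad extensions by $\varphi^{-1}(U)$ in the same way and avoids eigenvalues altogether.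

\section{Counting the bad extensions}\label{sec:key}

For $\varphi\colon U\to C$ with $U\subseteq C$, every invariant subspace $X$ satisfies $\varphi(X)\subseteq X\subseteq U$, so $X\subseteq\varphi^{-1}(U)$. Therefore:
\begin{equation}\label{eq:shrink}
\varphi\colon U\to C\ \text{ is transient}\iff \varphi|_{\varphi^{-1}(U)}\colon\varphi^{-1}(U)\to U\ \text{ is transient.}
\end{equation}
This replaces the pair $U\subseteq C$ by the smaller pair $\varphi^{-1}(U)\subseteq U$ and makes an induction possible. The difficulty is that $\varphi^{-1}(U)$ varies with the extension $\varphi$. What stays fixed is its intersection with $U_0$, and this leaves few possibilities.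

\begin{lemma}\label{lem:key}
Let $U_0\subset U\subseteq C$ be finite-dimensional vector spaces over $\mathbb{F}_q$ with $\dim U=\dim U_0+1$, and let $\varphi_0\colon U_0\to C$ be transient. Then exactly $|U|$ of the $|C|$ linear extensions $\varphi\colon U\to C$ of $\varphi_0$ are not transient.
\end{lemma}

\begin{proof}
We use induction on $\dim U_0$, for all $U_0,U,C,\varphi_0$ at once. Fix $w\in U\setminus U_0$, and put
\[
U_0'=\varphi_0^{-1}(U)\subseteq U_0,\qquad r=\dim U_0-\dim U_0' .
\]
For every extension $\varphi$ we have $\varphi^{-1}(U)\cap U_0=U_0'$. If $\varphi^{-1}(U)\subseteq U_0$, then $\varphi$ is transient by \eqref{eq:shrink}, because $\varphi|_{U_0'}$ is a restriction of $\varphi_0$. So only extensions with $\varphi^{-1}(U)\not\subseteq U_0$ can fail to be transient.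

\emph{Case $r=0$} (this includes $U_0=0$). Here $\varphi_0(U_0)\subseteq U$. If $\varphi(w)\in U$, then $U\neq0$ is invariant and $\varphi$ is not transient. If $\varphi(w)\notin U$, then $\varphi(aw+u)=a\varphi(w)+\varphi_0(u)$ with $u\in U_0$ lies in $U$ only for $a=0$, so $\varphi^{-1}(U)=U_0$ and $\varphi$ is transient. The non-transient extensions are those with $\varphi(w)\in U$, and there are $|U|$ of them.

\emph{Case $r\ge1$.} For $u\in U_0$ put $U'_u=U_0'\oplus\mathbb{F}(w+u)$. Comparing coefficients of $w$ shows that $w+u'\in U'_u$ if and only if $u'-u\in U_0'$, so $U'_u=U'_{u'}$ if and only if $u'-u\in U_0'$. Hence there are $q^r$ distinct subspaces $U'_u$, each with $q\,|U_0'|=q^{-r}|U|$ elements. We claim that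
\begin{equation}\label{eq:preimage}
\varphi^{-1}(U)=U'_u\iff\varphi(w+u)\in U .
\end{equation}
The forward implication holds since $w+u\in U'_u$. Conversely, let $w+u\in\varphi^{-1}(U)$. Then $U'_u\subseteq\varphi^{-1}(U)$. Any element of $\varphi^{-1}(U)$ has the form $a(w+u)+u''$ with $u''\in U_0$, and then $u''\in\varphi^{-1}(U)\cap U_0=U_0'$; so the element lies in $U'_u$.

If $\varphi$ is not transient, then $\varphi^{-1}(U)$ contains a vector outside $U_0$, hence one of the form $w+u$, and by \eqref{eq:preimage} it equals $U'_u$. So the non-transient extensions fall into $q^r$ disjoint classes according to $\varphi^{-1}(U)$.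

Fix $U'=U'_u$. Since $U=U_0\oplus\mathbb{F}(w+u)$, an extension $\varphi$ is determined by the arbitrary vector $\varphi(w+u)\in C$, and by \eqref{eq:preimage} those with $\varphi^{-1}(U)=U'$ are those with $\varphi(w+u)\in U$. Likewise, a linear map $\psi\colon U'\to U$ extending $\varphi_0|_{U_0'}\colon U_0'\to U$ is determined by the arbitrary vector $\psi(w+u)\in U$. So $\varphi\mapsto\psi=\varphi|_{U'}$ is a bijection between these two sets of maps, and it preserves transience by \eqref{eq:shrink}. The spaces $U_0'\subset U'\subseteq U$ and the transient map $\varphi_0|_{U_0'}$ satisfy the hypotheses of the lemma, and $\dim U_0'<\dim U_0$ because $r\ge1$. By induction exactly $|U'|=q^{-r}|U|$ of the maps $\psi$ are not transient.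

Summing over the classes gives $q^r\cdot q^{-r}|U|=|U|$.
\end{proof}

The two cases of Section~\ref{sec:hand} are $r=0$ and $r=1$ with $\dim U_0=1$. The number $r$ depends on $\varphi_0$ and on $U$, but it cancels in the last line; this is why the count does not depend on the earlier columns. The count does not depend on $C$ either: a bad value satisfies $\varphi(w+u)\in U$ for some $u\in U_0$, so it lies in $U+\varphi_0(U_0)$. The hypotheses $U\subseteq C$ and $\varphi_0(U_0)\subseteq C$ ensure that all bad values lie in $C$.

\section{Counting column by column}\label{sec:count}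

\begin{proposition}\label{prop:column}
Let $1\le j\le k$, and let $D\subseteq C\subseteq W$ be subspaces of dimensions $d\le c$. Let $(A_1,A_2)$ be a good pair on $V_{j-1}$ with $A_1V_{j-1}\subseteq D$ and $A_2V_{j-1}\subseteq C$. Consider the pairs $(w,v)\in D\times C$ for which $A_1e_j=w$, $A_2e_j=v$ defines a good pair on $V_j$. All of them have $w\notin A_1V_{j-1}$, and for each $w\in D\setminus A_1V_{j-1}$ there are exactly $q^c-q^j$ choices of $v$. The number of such pairs is
\[
(q^d-q^{j-1})(q^c-q^j).
\]
\end{proposition}

\begin{proof}
The space $U_0=A_1V_{j-1}\subseteq D$ has dimension $j-1$, and $\varphi_0=A_2A_1^{-1}\colon U_0\to C$ is transient by Lemma~\ref{lem:transient}. By the same lemma, the extended pair is good if and only if $w\notin U_0$ and the extension $\varphi$ of $\varphi_0$ to $U=U_0\oplus\mathbb{F}w$ with $\varphi(w)=v$ is transient. For $w\in D\setminus U_0$ we have $U\subseteq D\subseteq C$, so Lemma~\ref{lem:key} gives $|C|-|U|=q^c-q^j$ choices of $v$. There are $q^d-q^{j-1}$ such $w$. (If $D=U_0$ there are none, and the product is $0$.)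
\end{proof}

Nothing in the proposition requires coordinate subspaces or $m=k+1$. Since goodness is symmetric in $A_1$ and $A_2$, the inclusion between the two constraints may also change direction from column to column.

\begin{theorem}\label{thm:general}
Let $k,m\ge1$ and $W=\mathbb{F}_q^m$. Let $D_1\subseteq\dots\subseteq D_k$ and $C_1\subseteq\dots\subseteq C_k$ be subspaces of $W$ such that for each $j$ either $D_j\subseteq C_j$ or $C_j\subseteq D_j$. Put $s_j=\min(\dim D_j,\dim C_j)$ and $t_j=\max(\dim D_j,\dim C_j)$. The number of pairs of linear maps $A_1,A_2\colon\mathbb{F}_q^k\to W$ with $A_1e_j\in D_j$ and $A_2e_j\in C_j$ for all $j$, and with $x_1A_1+x_2A_2$ injective for all nonzero $x\in\overline{\mathbb{F}}^2$, equals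
\begin{equation}\label{eq:general}
\prod_{j=1}^k(q^{s_j}-q^{j-1})(q^{t_j}-q^j).
\end{equation}
It is nonzero if and only if $s_j\ge j$ and $t_j\ge j+1$ for all $j$. Moreover:
\begin{enumerate}
\item[(i)] If $m\ge k+1$, this is the number of nondegenerate $2\times m\times k$ hypermatrices satisfying the constraints.
\item[(ii)] If $D_j\subseteq C_j$ for all $j$, then for every fixed injective $A_1$ with $A_1e_j\in D_j$ for all $j$, the number of $A_2$ completing it to such a pair is $\prod_j(q^{\dim C_j}-q^j)$.
\end{enumerate}
\end{theorem}

\begin{proof}
Let $N_j$ be the number of good pairs on $V_j$ with $A_1e_i\in D_i$ and $A_2e_i\in C_i$ for $i\le j$; thus $N_0=1$, and $N_k$ is the number sought. Every pair counted by $N_j$ restricts to a pair counted by $N_{j-1}$. A pair counted by $N_{j-1}$ satisfies $A_1V_{j-1}\subseteq D_j$ and $A_2V_{j-1}\subseteq C_j$, because both chains are increasing. If $D_j\subseteq C_j$, apply Proposition~\ref{prop:column} with $(D,C)=(D_j,C_j)$. If $C_j\subseteq D_j$, apply it to the good pair $(A_2,A_1)$ with $(D,C)=(C_j,D_j)$. In both cases $d=s_j$ and $c=t_j$, so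
\[
N_j=N_{j-1}\,(q^{s_j}-q^{j-1})(q^{t_j}-q^j),
\]
and \eqref{eq:general} follows.

If $s_j\ge j$ and $t_j\ge j+1$ for all $j$, all factors of \eqref{eq:general} are positive. Conversely, suppose that a pair as in the theorem exists, and restrict it to $V_j$. The maps $A_1$ and $A_2$ embed $V_j$ in $D_j$ and in $C_j$, so $s_j\ge j$. Both images lie in the larger of $D_j$ and $C_j$, so $t_j\ge j+1$ by Lemma~\ref{lem:room}.

Part (i) is Lemma~\ref{lem:pencil}. For (ii), fix $A_1$ and choose $A_2e_1,\dots,A_2e_k$ in turn so that the pair stays good on each $V_j$. At step $j$ the vector $w=A_1e_j$ lies in $D_j\setminus A_1V_{j-1}$, so Proposition~\ref{prop:column} gives $q^{\dim C_j}-q^j$ choices for $A_2e_j$.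
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $m=k+1$, and put $d_j=k+1-\lambda_j$ and $c_j=k+1-\mu_j$. A hypermatrix respects $P$ if and only if $A_1e_j\in W_{d_j}$ and $A_2e_j\in W_{c_j}$ for all $j$. The chains $D_j=W_{d_j}$ and $C_j=W_{c_j}$ are increasing because $\lambda$ and $\mu$ are weakly decreasing, and $D_j\subseteq C_j$ because $\lambda_j\ge\mu_j$. Theorem~\ref{thm:general}(i), with $s_j=d_j$ and $t_j=c_j$, gives \eqref{eq:raw}. The conditions $d_j\ge j$ and $c_j\ge j+1$ say $\lambda_j\le k+1-j$ and $\mu_j\le k-j$, which is $P\subseteq\Delta$. If they hold, then $d_j-j+1\ge1$ and $c_j-j\ge1$, and the number of ways to add column $j$ to any good choice of the earlier columns is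
\[
q^{j-1}\bigl(q^{d_j-j+1}-1\bigr)\cdot q^j\bigl(q^{c_j-j}-1\bigr)=q^{2j-1}(q-1)^2\,[k+2-j-\lambda_j]_q\,[k+1-j-\mu_j]_q .
\]
Multiplying over $j$ and using $\sum_{j=1}^k(2j-1)=k^2$ gives \eqref{eq:conj}.
\end{proof}

\begin{remark}
With no forced zeros, \eqref{eq:raw} counts all nondegenerate $2\times(k+1)\times k$ hypermatrices. From $|\mathrm{GL}_n(\mathbb{F}_q)|=\prod_{j=1}^n(q^n-q^{j-1})$ we get $\prod_{j=1}^k(q^{k+1}-q^{j-1})=|\mathrm{GL}_{k+1}(\mathbb{F}_q)|/(q^{k+1}-q^k)$ and $\prod_{j=1}^k(q^{k+1}-q^j)=q^k|\mathrm{GL}_k(\mathbb{F}_q)|$. So their number is $|\mathrm{GL}_k(\mathbb{F}_q)|\,|\mathrm{GL}_{k+1}(\mathbb{F}_q)|/(q-1)$.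
\end{remark}

\section{Which hypotheses are needed}\label{sec:sharp}

\subsection*{Comparability of $D_j$ and $C_j$ cannot be dropped}
It places the enlarged domain $U$ inside $C$. Let $k=1$, $m=2$, $D_1=\langle\varepsilon_1\rangle$ and $C_1=\langle\varepsilon_2\rangle$. The good pairs are the independent pairs of vectors, and there are $(q-1)^2$ of them, whereas \eqref{eq:general} gives $(q-1)(q-q)=0$. The bad vectors form the line $D_1$, and only one of its $q$ points lies in $C_1$.

\subsection*{Monotonicity cannot be dropped}
It places the earlier columns inside $D_j$ and $C_j$. Let $k=2$, $m=3$, $(D_1,C_1)=(W_3,W_3)$ and $(D_2,C_2)=(W_1,W_2)$. Exchanging the two columns preserves goodness and makes the chains increasing, so Theorem~\ref{thm:general} gives the true count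
\[
(q-1)(q^2-q)(q^3-q)(q^3-q^2)\neq0 .
\]
Formula \eqref{eq:general} for the original order contains the factor $q^{s_2}-q=q-q=0$.

\subsection*{The condition $\lambda_j\ge\mu_j$ is not needed for a product formula}
Coordinate subspaces $W_i$ are always comparable. So if $\lambda$ and $\mu$ are any weakly decreasing sequences with entries in $\{0,\dots,k+1\}$, Theorem~\ref{thm:general}(i) applies with $s_j=k+1-\max(\lambda_j,\mu_j)$ and $t_j=k+1-\min(\lambda_j,\mu_j)$. The number of nondegenerate hypermatrices with the corresponding forced zeros is given by \eqref{eq:raw} with $(\lambda_j,\mu_j)$ replaced by $(\max(\lambda_j,\mu_j),\min(\lambda_j,\mu_j))$.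

\begin{thebibliography}{1}

\bibitem{KL}
Brandon Koprowski and Joel Brewster Lewis,
\emph{Enumeration of Nondegenerate $2\times(k+1)\times k$ Hypermatrices},
arXiv:2602.22129 (2026).

\end{thebibliography}
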